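\title{Every $q$-transversal matroid is representable}

\begin{abstract}
A family $X_1,\dots,X_k$ of subspaces of $\mathbb{F}_q^n$ defines a $q$-matroid whose independent subspaces are the partial $q$-transversals of the family. We prove the conjecture that every $q$-matroid of this kind is representable: a representing matrix has as its $i$-th row a generic linear functional vanishing on $X_i$. The theorems of Hall and Rado reduce both sides of the statement to the same dimension inequalities. We deduce a rank formula, show that a $q$-transversal matroid of rank $s$ is presented by $s$ subspaces, give explicit finite fields over which it is representable, and show that the converse implication holds in dimension at most $3$ and fails in dimension $4$.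
\end{abstract}

\section{The problem and the main result}\label{sec:intro}

\subsection*{Transversals of sets}
Let $A_1,\dots,A_k$ be subsets of $[n]=\{1,\dots,n\}$. A set $S\subseteq[n]$ is a \emph{partial transversal} of this family if its elements can be assigned to distinct members so that each element lies in the member assigned to it. Linear algebra recognizes these sets. Let $T$ be the $k\times n$ matrix whose $(i,j)$ entry is an indeterminate $t_{ij}$ if $j\in A_i$ and is $0$ otherwise. The minor of $T$ with rows $I$ and columns $S$ is a signed sum of monomials $\prod_{j\in S}t_{\sigma(j)j}$, one for each bijection $\sigma\colon S\to I$ with $j\in A_{\sigma(j)}$ for all $j$. Different bijections give different monomials, so nothing cancels, and the minor is nonzero exactly when such a bijection exists. Hence the columns indexed by $S$ are linearly independent if and only if $S$ is a partial transversal.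

Pass to complements, $X_i=[n]\setminus A_i$. Then $j$ may be assigned to $i$ when $j\notin X_i$, and the $i$-th row of $T$ is the most general row that vanishes on $X_i$. Both phrases keep their meaning when subsets of $[n]$ are replaced by subspaces of a vector space.

\subsection*{$q$-transversals and $q$-matroids}
Let $F=\mathbb{F}_q$ and let $V$ be an $n$-dimensional vector space over $F$, identified with the space $F^n$ of row vectors, with standard basis $e_1,\dots,e_n$. We write $U\le V$ for ``$U$ is a subspace of $V$''. Let $\mathcal{X}=(X_1,\dots,X_k)$ be an indexed family of subspaces of $V$. Members may repeat, and a \emph{subfamily} is $(X_i)_{i\in I}$ for a set $I\subseteq[k]$ of indices.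

Let $|I|=m$. Vectors $u_1,\dots,u_m$ form an \emph{avoidance transversal} of $(X_i)_{i\in I}$ if there is a bijection $\sigma\colon[m]\to I$ with $u_j\notin X_{\sigma(j)}$ for all $j$. An $m$-dimensional subspace $U\le V$ is a \emph{$q$-transversal} of $(X_i)_{i\in I}$ if \emph{every} basis of $U$ is an avoidance transversal of $(X_i)_{i\in I}$. A \emph{partial $q$-transversal} of $\mathcal{X}$ is a $q$-transversal of some subfamily. The zero space is the $q$-transversal of the empty subfamily.

A subspace has no preferred basis, and the choice of the quantifier matters.

\begin{example}\label{ex:every}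
Let $V=F^2$ and $X_1=X_2=\langle e_1\rangle$. The basis $e_2,\ e_1+e_2$ of $V$ is an avoidance transversal of $(X_1,X_2)$, and the basis $e_1,\ e_2$ is not. So $V$ is not a $q$-transversal. With ``some basis'' in place of ``every basis'' it would be one, although its subspace $\langle e_1\rangle$ avoids neither member; the resulting class of subspaces would not be closed under passing to subspaces, as a notion of independence must be.
\end{example}

A \emph{$q$-matroid} on $V$ is given by an integer-valued \emph{rank function} $r$ on the subspaces of $V$ such that, for all $U,W\le V$,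
\begin{itemize}
\item[(R1)] $0\le r(U)\le\dim U$;
\item[(R2)] $U\le W$ implies $r(U)\le r(W)$;
\item[(R3)] $r(U+W)+r(U\cap W)\le r(U)+r(W)$.
\end{itemize}
A subspace $U$ is \emph{independent} if $r(U)=\dim U$ and \emph{dependent} otherwise, and $r(V)$ is the \emph{rank} of the $q$-matroid. For a family $\mathcal{X}$ put
\[
r_{\mathcal{X}}(U)=\max\{\dim U' : U'\le U,\ U' \text{ a partial $q$-transversal of } \mathcal{X}\}.
\]
This function satisfies (R1)--(R3), a fact that we do not assume and that follows again from the proof below (Remark~\ref{rem:after}). By its definition, $r_{\mathcal{X}}(U)=\dim U$ exactly when $U$ is a partial $q$-transversal. A $q$-matroid is a \emph{$q$-transversal matroid} if its rank function is $r_{\mathcal{X}}$ for some family $\mathcal{X}$, and $\mathcal{X}$ is then said to \emph{present} it.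

A $q$-matroid on $V$ with rank function $r$ is \emph{representable over} an extension field $L$ of $F$ if there is a matrix $G$ over $L$ with $n$ columns such that
\[
r(U)=\operatorname{rank}_L(GY^T)
\]
for every $U\le V$ and every matrix $Y$ over $F$ whose rows form a basis of $U$. It is \emph{representable} if it is representable over some $L$. A change of coordinates on $V$ multiplies $G$ on the right by an invertible matrix over $F$, so the notion does not depend on the identification $V=F^n$. We regard a row vector $g$ of length $n$ over $L$ as the $F$-linear map $V\to L$, $u\mapsto g(u)=gu^T$. If $G$ has rows $g_i$ and $Y$ has rows $u_j$, the $(i,j)$ entry of $GY^T$ is $g_i(u_j)$.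

The problem, posed in \cite{Saaltink}, is to decide the following conjecture.
\begin{quote}
\emph{All $q$-transversal matroids are representable.}
\end{quote}
It is known in the special case in which $V$ has a basis such that each $X_i$ is spanned by a subset of that basis.

\subsection*{The representing matrix}
A family with one member $X$ shows what to expect. A line $\langle u\rangle$ is a $q$-transversal of $(X)$ if and only if $u\notin X$, so $r_{(X)}(U)$ is $0$ for $U\le X$ and $1$ otherwise. A row $g$ represents this $q$-matroid when the vectors $u\in V$ with $g(u)=0$ are exactly those of $X$. A row over $F$ vanishes at least on a hyperplane, which is too much if $X$ has codimension $d\ge2$. But let $f_1,\dots,f_d$ be a basis of the functionals over $F$ that vanish on $X$, and let $g=t_1f_1+\dots+t_df_d$ with indeterminates $t_a$. Then $g(u)=\sum_a t_af_a(u)$ has coefficients $f_a(u)\in F$, so $g(u)=0$ forces $f_a(u)=0$ for all $a$, that is, $u\in X$. One guesses that the conjecture is true, with one such row for each member.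

Identify $V^*$ with the row vectors over $F$. For $X\le V$ let $X^\perp=\{f\in V^*: f|_X=0\}$, a space of dimension $n-\dim X$. For $i\in[k]$ put $d_i=n-\dim X_i$ and choose an $F$-basis $f_{i,1},\dots,f_{i,d_i}$ of $X_i^\perp$. Let $t_{i,a}$ $(i\in[k],\ 1\le a\le d_i)$ be independent indeterminates, let $L=F(t_{i,a})$ be the field of rational functions in all of them, and let $G$ be the $k\times n$ matrix over $L$ with rows
\begin{equation}\label{eq:rows}
g_i=\sum_{a=1}^{d_i}t_{i,a}f_{i,a}\qquad(i\in[k]).
\end{equation}
If $X_i=V$ then $g_i=0$. If $k=0$, let $G$ be a single zero row. We call $G$ the \emph{generic matrix} of $\mathcal{X}$. When each $X_i$ is spanned by some of the $e_j$ and the $f_{i,a}$ are taken to be coordinate functionals, $G$ is the matrix $T$ of the sets $A_i=\{j: e_j\notin X_i\}$.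

\begin{theorem}\label{thm:main}
Let $\mathcal{X}$ be a family of subspaces of $V$ with generic matrix $G$. For every $U\le V$ and every matrix $Y$ whose rows form a basis of $U$,
\[
r_{\mathcal{X}}(U)=\operatorname{rank}_L(GY^T).
\]
Hence every $q$-transversal matroid is representable.
\end{theorem}

Section~\ref{sec:two} carries out the argument by hand for two subspaces, and Section~\ref{sec:proof} proves the theorem. The explicit matrix gives more: a formula for $r_{\mathcal{X}}$ and presentations with as few members as the rank (Section~\ref{sec:formula}), representations over finite fields of explicit degree (Section~\ref{sec:finite}), and the smallest dimension in which a representable $q$-matroid fails to be $q$-transversal (Section~\ref{sec:converse}).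

\section{Two subspaces and a plane}\label{sec:two}

The argument for sets does not carry over as it stands. There the entries of a submatrix were distinct indeterminates or zero. In $GY^T$ the entries $g_i(u_1),\dots,g_i(u_m)$ of one row are linear forms in the same variables, and the terms of a determinant can cancel. In Example~\ref{ex:every} the rows of $G$ are $(0,s)$ and $(0,t)$, and the basis $e_2,\ e_1+e_2$ gives
\[
GY^T=\begin{pmatrix}s&s\\ t&t\end{pmatrix}.
\]
No entry is zero, in agreement with the fact that this basis is an avoidance transversal, yet the determinant is zero. The determinant vanishes or not independently of the basis, so it cannot record the matchings of one basis; the theorem says that it records whether all bases have a matching.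

Let $k=2$, and write the two rows as $g=\sum_a s_af_a$ and $g'=\sum_b t_bf'_b$, where $(f_a)$ is a basis of $X_1^\perp$ and $(f'_b)$ is a basis of $X_2^\perp$. Let $U$ be a plane, that is, $\dim U=2$. We show that $U$ is a $q$-transversal of $(X_1,X_2)$ if and only if $\det(GY^T)\ne0$.

\emph{The bases.} A basis $u,v$ of $U$ fails to be an avoidance transversal when both assignments fail: ($u\in X_1$ or $v\in X_2$) and ($v\in X_1$ or $u\in X_2$). The four combinations are $u,v\in X_1$; $u,v\in X_2$; $u\in X_1\cap X_2$; $v\in X_1\cap X_2$. A nonzero vector of $U$ belongs to some basis of $U$, so $U$ is a $q$-transversal if and only if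
\begin{equation}\label{eq:two}
U\not\le X_1,\qquad U\not\le X_2,\qquad U\cap X_1\cap X_2=0 .
\end{equation}
The bases have disappeared from the condition.

\emph{The determinant.} Expand it by the variables instead of by permutations:
\[
\det\begin{pmatrix}g(u)&g(v)\\ g'(u)&g'(v)\end{pmatrix}=\sum_{a,b}s_at_b\,\det\begin{pmatrix}f_a(u)&f_a(v)\\ f'_b(u)&f'_b(v)\end{pmatrix}.
\]
The monomials $s_at_b$ are distinct and their coefficients lie in $F$, so there is no cancellation in this sum. It is nonzero if and only if, for some pair $(a,b)$, the restrictions $f_a|_U$ and $f'_b|_U$ are linearly independent in $U^*$.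

\emph{The link.} Let $W_1,W_2\le U^*$ be spanned by the $f_a|_U$ and by the $f'_b|_U$. The common zeros in $U$ of $W_1$, of $W_2$ and of $W_1+W_2$ form the spaces $U\cap X_1$, $U\cap X_2$ and $U\cap X_1\cap X_2$. So \eqref{eq:two} says that $W_1\ne0$, $W_2\ne0$ and $W_1+W_2=U^*$. An independent pair gives these three properties. Conversely, assume them and suppose that no pair is independent. Pick $\varphi\neq0$ among the $f_a|_U$ and $\psi\ne0$ among the $f'_b|_U$. Every $f'_b|_U$ is a multiple of $\varphi$; in particular $\psi$ is, and every $f_a|_U$ is a multiple of $\psi$. Then $W_1+W_2=\langle\varphi\rangle\neq U^*$, a contradiction.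

\begin{example}
Let $V=F^3$, $X_1=\langle e_1\rangle$, $X_2=\langle e_2\rangle$. Condition \eqref{eq:two} holds for every plane. The rows of $G$ are $(0,s_2,s_3)$ and $(t_1,0,t_3)$. For a plane with basis $u,v$ put $p_{ab}=u_av_b-u_bv_a$. The determinant is $-s_2t_1p_{12}+s_2t_3p_{23}-s_3t_1p_{13}$, and it is nonzero because $p_{12},p_{13},p_{23}$ are the $2\times2$ minors of a matrix of rank $2$.
\end{example}

In general the first step is Hall's theorem, the second is the same expansion, and the third is Rado's theorem.

\section{Proof of Theorem~\ref{thm:main}}\label{sec:proof}

\subsection*{The rank function of a matrix}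
We begin with the properties of $U\mapsto\operatorname{rank}(HY^T)$ that hold for every matrix $H$. The last one reduces the theorem to a comparison of independent subspaces.

\begin{lemma}\label{lem:matrix}
Let $K$ be an extension field of $F$ and $H$ a $p\times n$ matrix over $K$. For $U\le V$ let $S(U)$ be the $K$-span in $K^p$ of the columns $Hu^T$, $u\in U$, and let $r_H(U)=\dim_K S(U)$.
\begin{itemize}
\item[(a)] $r_H(U)=\operatorname{rank}_K(HY^T)$ whenever the rows of $Y$ form a basis of $U$. The function $r_H$ does not change if $K$ is enlarged or if $H$ is replaced by a matrix with the same row space over $K$, and $r_H(V)=\operatorname{rank}_K H$.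
\item[(b)] $r_H$ satisfies \textup{(R1)--(R3)}.
\item[(c)] $r_H(U)=\max\{\dim U': U'\le U,\ r_H(U')=\dim U'\}$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The columns of $HY^T$ are the vectors $Hu_j^T$ for the basis $u_1,\dots,u_m$ of $U$, and every $Hu^T$ with $u\in U$ is an $F$-linear combination of them, so they span $S(U)$. The rank of $HY^T$ is the size of its largest nonzero minor, which does not depend on $K$. The row space of $HY^T$ is the image of the row space of $H$ under right multiplication by $Y^T$. For $U=V$ take $Y$ to be the identity matrix.

(b) $S(U)$ is spanned by $\dim U$ vectors, and $U\le W$ gives $S(U)\subseteq S(W)$; this is (R1) and (R2). We have $S(U+W)=S(U)+S(W)$ and $S(U\cap W)\subseteq S(U)\cap S(W)$, so (R3) follows from the dimension formula for the sum of two subspaces of $K^p$.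

(c) If $U'\le U$ and $r_H(U')=\dim U'$, then $\dim U'\le r_H(U)$ by (R2). Conversely, if $r_H(U)=c$, then some $c$ columns of $HY^T$ are $K$-independent, and the corresponding $c$ rows of $Y$ span a subspace $U'\le U$ with $\dim U'=c=r_H(U')$.
\end{proof}

\subsection*{From all bases to dimensions}
The definition of a $q$-transversal asks for a matching for each basis of $U$. Hall's theorem replaces each matching by counting conditions, and for each condition we can name the worst basis. Recall the theorem: a bipartite graph with sides $I$ and $[m]$, where $|I|=m$, has a perfect matching if and only if $|N(J)|\ge|J|$ for all $J\subseteq I$, where $N(J)$ is the set of vertices adjacent to some vertex of $J$.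

For $J\subseteq[k]$ put $X_J=\bigcap_{i\in J}X_i$, with $X_\emptyset=V$.

\begin{lemma}\label{lem:hall}
Let $\dim U=m$ and $I\subseteq[k]$ with $|I|=m$. Then $U$ is a $q$-transversal of $(X_i)_{i\in I}$ if and only if
\begin{equation}\label{eq:hall}
\dim U-\dim(U\cap X_J)\ge|J|\qquad\text{for all }J\subseteq I.
\end{equation}
\end{lemma}

\begin{proof}
Let $u_1,\dots,u_m$ be a basis of $U$, and join $i\in I$ to $j\in[m]$ when $u_j\notin X_i$. The basis is an avoidance transversal if and only if this graph has a perfect matching. A vertex $j$ lies outside $N(J)$ when $u_j\in X_i$ for all $i\in J$, that is, when $u_j\in X_J$. So Hall's condition reads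
\[
\#\{j:u_j\in X_J\}\le m-|J|\qquad\text{for all } J\subseteq I.
\]
Fix $J$. The $u_j$ in $X_J$ are independent vectors of $U\cap X_J$, so their number is at most $\dim(U\cap X_J)$, and this value is attained by a basis of $U$ that extends a basis of $U\cap X_J$. Therefore the inequality for $J$ holds for every basis if and only if $\dim(U\cap X_J)\le m-|J|$. Letting $J$ range over the subsets of $I$ gives the lemma.
\end{proof}

\subsection*{Passing to the dual}
The rows of $G$ are built from functionals, so we translate the left side of \eqref{eq:hall} to $U^*$. We use two facts about a finite-dimensional space $U$: the annihilator $B^0=\{\varphi\in U^*:\varphi|_B=0\}$ of $B\le U$ has dimension $\dim U-\dim B$, and $B_1^0+B_2^0=(B_1\cap B_2)^0$.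

Fix $U\le V$ and let $W_i\le U^*$ be the image of $X_i^\perp$ under restriction $V^*\to U^*$. It is spanned by the $f_{i,a}|_U$, $1\le a\le d_i$.

\begin{lemma}\label{lem:dual}
For all $J\subseteq[k]$, $\ \dim\sum_{i\in J}W_i=\dim U-\dim(U\cap X_J)$.
\end{lemma}

\begin{proof}
Each element of $W_i$ vanishes on $U\cap X_i$, so $W_i\le(U\cap X_i)^0$. The kernel of restriction on $X_i^\perp$ consists of the functionals that vanish on $X_i$ and on $U$, so it is $(X_i+U)^\perp$. Hence
\[
\dim W_i=(n-\dim X_i)-(n-\dim(X_i+U))=\dim U-\dim(U\cap X_i),
\]
and $W_i=(U\cap X_i)^0$. For $J\ne\emptyset$ the sum of these annihilators is $(U\cap X_J)^0$, which has the stated dimension. For $J=\emptyset$ both sides are $0$.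
\end{proof}

\subsection*{Independent representatives}
Condition \eqref{eq:hall} now says that any $|J|$ of the spaces $W_i$ together span at least $|J|$ dimensions. This is Hall's condition with cardinality replaced by dimension, and the theorem that goes with it is Rado's. A \emph{matroid} on a finite set $E$ is given by an integer-valued rank function $\rho$ on the subsets of $E$ that satisfies (R1)--(R3) with $|\cdot|,\subseteq,\cup,\cap$ in place of $\dim,\le,+,\cap$; a subset $B$ is independent if $\rho(B)=|B|$. We need only the matroid of a finite family of vectors $(v_\varepsilon)_{\varepsilon\in E}$, in which $\rho(B)$ is the dimension of the span of the $v_\varepsilon$ with $\varepsilon\in B$.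

\begin{theorem}[Rado \cite{Rado}]\label{thm:rado}
Let $\rho$ be the rank function of a matroid on a finite set $E$, and let $(A_i)_{i\in I}$ be a finite family of subsets of $E$. There are distinct elements $\varepsilon_i\in A_i$ $(i\in I)$ that form an independent set if and only if $\rho\bigl(\bigcup_{i\in J}A_i\bigr)\ge|J|$ for all $J\subseteq I$.
\end{theorem}

For fixed $U$ we apply this to
\begin{equation}\label{eq:EA}
E=\{(i,a): i\in[k],\ 1\le a\le d_i\},\qquad v_{(i,a)}=f_{i,a}|_U\in U^*,\qquad A_i=\{(i,a):1\le a\le d_i\}.
\end{equation}
Write $A_J=\bigcup_{i\in J}A_i$. The vectors indexed by $A_J$ span $\sum_{i\in J}W_i$, so Lemma~\ref{lem:dual} gives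
\begin{equation}\label{eq:rho}
\rho(A_J)=\dim U-\dim(U\cap X_J).
\end{equation}
A \emph{choice function} on $I\subseteq[k]$ is a map $a$ with $a(i)\in\{1,\dots,d_i\}$ for $i\in I$.

\begin{lemma}\label{lem:three}
Let the rows $u_1,\dots,u_m$ of $Y$ form a basis of $U$, and let $I\subseteq[k]$ be a subset of any size. The following are equivalent.
\begin{itemize}
\item[(a)] The rows of $GY^T$ indexed by $I$ are linearly independent over $L$.
\item[(b)] There is a choice function $a$ on $I$ such that the functionals $f_{i,a(i)}|_U$, $i\in I$, are linearly independent over $F$.
\item[(c)] $\dim U-\dim(U\cap X_J)\ge|J|$ for all $J\subseteq I$.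
\end{itemize}
\end{lemma}

\begin{proof}
For $I=\emptyset$ all three statements hold, so let $I\neq\emptyset$.

(a)$\Leftrightarrow$(b). Let $B\subseteq[m]$ with $|B|=|I|$. The determinant is linear in each row, so \eqref{eq:rows} gives
\begin{equation}\label{eq:expand}
\det\bigl(g_i(u_j)\bigr)_{i\in I,\,j\in B}=\sum_{a}c_{a,B}\prod_{i\in I}t_{i,a(i)},\qquad c_{a,B}=\det\bigl(f_{i,a(i)}(u_j)\bigr)_{i\in I,\,j\in B}\in F,
\end{equation}
the sum being over all choice functions on $I$. The monomial $\prod_{i\in I} t_{i,a(i)}$ determines $a$, so these monomials are distinct and hence linearly independent over $F$. Thus the minor \eqref{eq:expand} is nonzero if and only if $c_{a,B}\ne0$ for some $a$. Statement (a) says that the minor is nonzero for some $B$. Statement (b) says that $c_{a,B}\neq0$ for some $a$ and some $B$, because $\varphi\mapsto(\varphi(u_1),\dots,\varphi(u_m))$ is an isomorphism $U^*\to F^m$, and $|I|$ rows are independent exactly when one of their maximal minors of size $|I|$ is nonzero. (If $|I|>m$ there is no $B$ and both statements fail. If $d_i=0$ for some $i\in I$ there is no choice function, $g_i=0$, and both fail again.)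

(b)$\Leftrightarrow$(c). The sets $A_i$ in \eqref{eq:EA} are disjoint, so choosing distinct elements $\varepsilon_i\in A_i$ for $i\in I$ is the same as choosing a choice function, and (b) says that the chosen set can be made independent. By Theorem~\ref{thm:rado} this is equivalent to $\rho(A_J)\ge|J|$ for all $J\subseteq I$, which is (c) by \eqref{eq:rho}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Lemma~\ref{lem:matrix}(a) we must show $r_G=r_{\mathcal{X}}$. If $k=0$ both functions are zero, so let $k\ge1$. Let $\dim U=m$. The matrix $GY^T$ has $m$ columns, so $r_G(U)=m$ if and only if the rows indexed by some $I$ with $|I|=m$ are independent. By Lemma~\ref{lem:three} this holds for $I$ if and only if \eqref{eq:hall} does, and by Lemma~\ref{lem:hall} if and only if $U$ is a $q$-transversal of $(X_i)_{i\in I}$. So the subspaces with $r_G(U)=\dim U$ are exactly the partial $q$-transversals. By Lemma~\ref{lem:matrix}(c), $r_G(U)$ is, for arbitrary $U$, the largest dimension of a partial $q$-transversal contained in $U$, and this is $r_{\mathcal{X}}(U)$.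
\end{proof}

\begin{remark}\label{rem:after}
The proof does not use that $F$ is finite, and it holds word for word over any field. It does not use that $r_{\mathcal{X}}$ satisfies (R1)--(R3) either: this follows from $r_{\mathcal{X}}=r_G$ and Lemma~\ref{lem:matrix}(b), so the partial $q$-transversals are the independent subspaces of a $q$-matroid.
\end{remark}

\begin{remark}
The indeterminates enter at one point: the monomials in \eqref{eq:expand} must be linearly independent over $F$. This needs separate variables for different rows. For the family $(0,0)$ in $F^2$ condition \eqref{eq:hall} holds for $U=V$, so the rank is $2$, whereas the same generic functional written in both rows gives a matrix of rank $1$.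
\end{remark}

\section{A rank formula and short presentations}\label{sec:formula}

The definition of $r_{\mathcal{X}}(U)$ is a maximum over subspaces of $U$. The matrix $G$ supplies upper bounds. For $J\subseteq[k]$, the rows indexed by $J$ vanish on $U\cap X_J$, so on $U$ they have rank at most $\dim U-\dim(U\cap X_J)$, and the remaining rows add at most $k-|J|$. The best of these bounds is exact.

\begin{theorem}\label{thm:formula}
For every $U\le V$,
\begin{align*}
r_{\mathcal{X}}(U)&=\min_{J\subseteq[k]}\bigl(\dim U-\dim(U\cap X_J)+k-|J|\bigr)\\
&=\min_{W\le U}\bigl(\dim U-\dim W+\#\{i:W\not\le X_i\}\bigr).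
\end{align*}
\end{theorem}

\begin{proof}
By Theorem~\ref{thm:main}, $r_{\mathcal{X}}(U)$ is the largest number of independent rows of $GY^T$ indexed by $[k]$, so by Lemma~\ref{lem:three} it is the largest size of a set $I$ that satisfies condition (b) of that lemma. Let $E$, $A_i$, $\rho$ be as in \eqref{eq:EA}, and let $\delta=\max_{J\subseteq[k]}\bigl(|J|-\rho(A_J)\bigr)$, the largest amount by which Rado's condition fails; $J=\emptyset$ shows $\delta\ge0$. By \eqref{eq:rho} the first minimum is $\min_J(\rho(A_J)+k-|J|)=k-\delta$.

Let $I$ satisfy (b) and let $J\subseteq[k]$. The independent elements chosen for the indices in $I\cap J$ lie in $A_J$, so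
\[
|I|=|I\cap J|+|I\setminus J|\le\rho(A_J)+k-|J|.
\]
Hence $r_{\mathcal{X}}(U)\le k-\delta$.

For the reverse inequality we repair Rado's condition by adding $\delta$ new elements that every index may use. Let $D$ be a set of $\delta$ new elements, and let $(v_\varepsilon)_{\varepsilon\in D}$ be a basis of the second summand of $U^*\oplus F^\delta$. In the matroid of all the vectors $v_\varepsilon$, $\varepsilon\in E\cup D$, the set $A_J\cup D$ has rank $\rho(A_J)+\delta\ge|J|$. So the family $(A_i\cup D)_{i\in[k]}$ satisfies the condition of Theorem~\ref{thm:rado} (for $J=\emptyset$ there is nothing to check), and there are distinct $\varepsilon_i\in A_i\cup D$ $(i\in[k])$ that form an independent set. At most $\delta$ of them lie in $D$. The set $I$ of indices with $\varepsilon_i\in A_i$ has $|I|\ge k-\delta$ and satisfies (b). This proves the first equality.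

For the second equality we bound each term of either minimum below by a term of the other. Given $W\le U$, put $J=\{i:W\le X_i\}$. Then $W\le U\cap X_J$ and $\#\{i:W\not\le X_i\}=k-|J|$, so the term of $J$ is at most the term of $W$. Given $J$, put $W=U\cap X_J$. Then $W\le X_i$ for all $i\in J$, so $\#\{i:W\not\le X_i\}\le k-|J|$, and the term of $W$ is at most the term of $J$.
\end{proof}

A family may have many more members than the rank of the $q$-matroid it presents, and different independent subspaces are $q$-transversals of different subfamilies. The matrix shows that one subfamily serves them all: rows that depend on other rows can be deleted.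

\begin{theorem}\label{thm:short}
A $q$-transversal matroid of rank $s$ presented by $\mathcal{X}$ is also presented by some subfamily of $\mathcal{X}$ with exactly $s$ members.
\end{theorem}

\begin{proof}
If $s=0$, the rank function is zero by (R2), and the empty subfamily presents it. Let $s\ge1$. By Theorem~\ref{thm:main} and Lemma~\ref{lem:matrix}(a), $\operatorname{rank}_LG=r_{\mathcal{X}}(V)=s$. Choose $I$ with $|I|=s$ such that the rows $g_i$, $i\in I$, form a basis of the row space of $G$, and let $G_I$ consist of these rows. Then $r_G=r_{G_I}$ by Lemma~\ref{lem:matrix}(a). The matrix $G_I$ is the generic matrix of $\mathcal{X}_I=(X_i)_{i\in I}$, viewed over a field with additional indeterminates, which does not change ranks. By Theorem~\ref{thm:main} applied to both families, $r_{\mathcal{X}}=r_G=r_{G_I}=r_{\mathcal{X}_I}$.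
\end{proof}

\section{Representations over finite fields}\label{sec:finite}

The field $L$ of Theorem~\ref{thm:main} is a field of rational functions. We now substitute elements of a finite field $\mathbb{F}_{q^\ell}$ for the indeterminates; from here on the finiteness of $F$ is used. Recall that the Gaussian binomial coefficient
\[
\binom{N}{s}_q=\prod_{i=1}^{s}\frac{q^{N-s+i}-1}{q^i-1}
\]
is the number of $s$-dimensional subspaces of an $N$-dimensional space over $\mathbb{F}_q$.

\begin{theorem}\label{thm:finite}
Let $M$ be a $q$-transversal matroid on $V$ of rank $s\ge1$, presented, as Theorem~\ref{thm:short} permits, by a family $X_1,\dots,X_s$. Let $d_i=n-\dim X_i$ (then $d_i\ge1$) and $n_0=n-\dim\bigcap_iX_i$. Then $M$ is representable over $\mathbb{F}_{q^\ell}$ by an $s\times n$ matrix whenever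
\[
\textup{(i)}\ \ \ell\ge d_1d_2\cdots d_s\qquad\text{or}\qquad\textup{(ii)}\ \ q^\ell>\binom{n_0}{s}_q;
\]
in particular, whenever $\ell\ge s(n_0-s)+2$. For $s=1$ the bound \textup{(i)} is sharp: $M$ is representable over $\mathbb{F}_{q^\ell}$ if and only if $\ell\ge d_1$.
\end{theorem}

A substitution sends zero minors to zero, but it may kill nonzero ones. Because the presentation has as many members as the rank, $G$ has $s$ rows and rank $s$, and the next lemma shows that only one determinant for each $s$-dimensional subspace has to be watched.

\begin{lemma}\label{lem:top}
Let $H$ be an $s\times n$ matrix of rank $s$ over an extension $K$ of $F$. A subspace $U$ is independent for $r_H$ if and only if it is contained in an $s$-dimensional subspace that is independent for $r_H$. Consequently, if $H'$ is an $s\times n$ matrix of rank $s$ over an extension $K'$ of $F$, and $r_H$ and $r_{H'}$ have the same $s$-dimensional independent subspaces, then $r_H=r_{H'}$.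
\end{lemma}

\begin{proof}
A subspace is independent when the map $u\mapsto Hu^T$ sends a basis of it to $K$-independent vectors. If $U\le U'$ with $U'$ independent, extend a basis of $U$ to a basis of $U'$; the images are independent, so $U$ is independent. Conversely, let $U$ be independent with basis $u_1,\dots,u_m$. The columns $He_j^T$ of $H$ span $K^s$, so the independent vectors $Hu_1^T,\dots,Hu_m^T$ extend to a basis of $K^s$ by the images of $s-m$ of the $e_j$. Vectors of $V$ with $K$-independent images are $F$-independent, so the $u_j$ and these $e_j$ span an $s$-dimensional independent subspace containing $U$. Thus the $s$-dimensional independent subspaces determine all independent subspaces, and these determine the rank function by Lemma~\ref{lem:matrix}(c).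
\end{proof}

We also use the following fact: if $K$ is a finite field and $P\in K[z_1,\dots,z_N]$ is nonzero of degree less than $|K|$ in each variable, then $P(\tau)\ne0$ for some $\tau\in K^N$. By induction on $N$, some point of $K^{N-1}$ does not annihilate the leading coefficient of $P$ as a polynomial in $z_N$; substituting it leaves a nonzero polynomial in $z_N$ with fewer than $|K|$ roots.

\begin{proof}[Proof of Theorem~\ref{thm:finite}]
Let $G$ be the generic matrix of $(X_1,\dots,X_s)$. It has rank $s$, so no row is zero and $d_i\ge1$ for all $i$. For each $s$-dimensional $U\le V$ fix a basis $u_1,\dots,u_s$ and put $P_U=\det(g_i(u_j))$. Another basis multiplies $P_U$ by a factor in $F^\times$. By \eqref{eq:expand},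
\begin{equation}\label{eq:PU}
P_U=\sum_a c_a\prod_{i=1}^s t_{i,a(i)},\qquad c_a\in F,
\end{equation}
and by Theorem~\ref{thm:main}, $P_U\neq0$ if and only if $U$ is independent in $M$.

\emph{Reduction.} Let $\tau=(\tau_{i,a})$ be values in $K=\mathbb{F}_{q^\ell}$ such that $P_U(\tau)\ne0$ whenever $P_U\ne0$, and let $G(\tau)$ be the matrix with rows $\sum_a\tau_{i,a}f_{i,a}$. We claim that $G(\tau)$ represents $M$. For $s$-dimensional $U$ we have $\det(G(\tau)Y^T)=P_U(\tau)$, which is nonzero if $P_U\ne0$ and zero if $P_U=0$. So $r_G$ and $r_{G(\tau)}$ have the same $s$-dimensional independent subspaces. There is at least one, since $M$ has rank $s$, and therefore $G(\tau)$ has rank $s$. Lemma~\ref{lem:top} gives $r_{G(\tau)}=r_G$. It remains to find $\tau$.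

\emph{Case} (i). It suffices to make the values of the $d_1\cdots d_s$ monomials in \eqref{eq:PU} linearly independent over $F$, for then $P_U(\tau)=0$ forces all $c_a=0$. Let $\alpha$ generate the multiplicative group of $K$. Then $K=F(\alpha)$, the minimal polynomial of $\alpha$ has degree $\ell$, and $1,\alpha,\dots,\alpha^{\ell-1}$ are $F$-independent. Put $D_i=\prod_{j<i}d_j$ for $1\le i\le s+1$ and $\tau_{i,a}=\alpha^{(a-1)D_i}$. The monomial of $a$ takes the value $\alpha^{e(a)}$ with $e(a)=\sum_i(a(i)-1)D_i$, and
\[
0\le e(a)\le\sum_{i=1}^s(d_i-1)D_i=\sum_{i=1}^s(D_{i+1}-D_i)=d_1\cdots d_s-1\le\ell-1.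
\]
The number $e(a)$ determines $a$: its residue modulo $d_1$ is $a(1)-1$, because $d_1$ divides $D_i$ for $i\ge2$; subtract this residue, divide by $d_1$, and repeat with $d_2,\dots,d_s$. So the values are distinct members of the independent list $1,\alpha,\dots,\alpha^{\ell-1}$.

\emph{Case} (ii). Here we count the polynomials that must not vanish. All $g_i$ vanish on $\Lambda=\bigcap_iX_i$, and $\dim V/\Lambda=n_0$. If $U\cap\Lambda\neq0$, a basis of $U$ that contains a vector of $\Lambda$ gives a zero column, so $P_U=0$. If $U\cap\Lambda=U'\cap\Lambda=0$ and $U,U'$ have the same image in $V/\Lambda$, then they have bases with $u_j-u'_j\in\Lambda$, which give the same matrix $(g_i(u_j))$; so $P_U$ and $P_{U'}$ differ by a factor in $F^\times$. Hence, up to such factors, the number $b$ of nonzero polynomials $P_U$ is at most $\binom{n_0}{s}_q$. By \eqref{eq:PU} each has degree at most $1$ in each variable, so their product is a nonzero polynomial of degree at most $b<q^\ell$ in each variable. A point of nonvanishing over $K$ is the required $\tau$.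

\emph{The bound $s(n_0-s)+2$.} An $s$-dimensional independent subspace embeds in $V/\Lambda$, so $n_0\ge s$. Each factor of the Gaussian coefficient satisfies $\frac{q^{n_0-s+i}-1}{q^i-1}\le q^{n_0-s}/(1-q^{-i})$. Since $q\ge2$, and $\prod_i(1-x_i)\ge1-\sum_i x_i$ for $x_i\in[0,1]$,
\[
\prod_{i=1}^s(1-q^{-i})\ge\prod_{i=1}^{s+2}(1-2^{-i})\ge\frac12\cdot\frac34\cdot\Bigl(1-\sum_{i\ge3}2^{-i}\Bigr)=\frac9{32}>\frac14 .
\]
Therefore $\binom{n_0}{s}_q<4q^{s(n_0-s)}\le q^{s(n_0-s)+2}$, and $\ell\ge s(n_0-s)+2$ implies (ii).

\emph{Sharpness for $s=1$.} If $\ell\ge d_1$, apply (i). Conversely, a matrix over $\mathbb{F}_{q^\ell}$ that represents $M$ has rank $1$, so by Lemma~\ref{lem:matrix}(a) it may be replaced by a single row $g$. The kernel of the $F$-linear map $u\mapsto g(u)$ from $V$ to $\mathbb{F}_{q^\ell}$ is the set of $u$ for which $\langle u\rangle$ has rank $0$, which is $X_1$. So $V/X_1$ embeds in $\mathbb{F}_{q^\ell}$, and $d_1\le\ell$.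
\end{proof}

\begin{example}
Neither of (i) and (ii) implies the other. For the family $(0,0)$ in $F^3$, of rank $2$, condition (i) asks for $\ell\ge9$, while (ii) reads $q^\ell>q^2+q+1$ and holds for $\ell\ge3$. For the family $(\langle e_1,e_2,e_3\rangle,\,0)$ in $F^4$, also of rank $2$, condition (i) asks for $\ell\ge4$ and for $\ell=4$ produces the rows $(0,0,0,1)$ and $(1,\alpha,\alpha^2,\alpha^3)$, while (ii) reads $q^\ell>(q^2+1)(q^2+q+1)$ and fails for $\ell=4$.
\end{example}

\section{The converse in dimensions up to four}\label{sec:converse}

Is every representable $q$-matroid $q$-transversal? Theorem~\ref{thm:short} makes the question tractable in rank $2$, where only two subspaces are available to account for all dependent planes.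

\begin{theorem}\label{thm:converse}
\textup{(a)} For every $q$ there is a representable $q$-matroid on $\mathbb{F}_q^4$ that is not $q$-transversal.

\textup{(b)} Every $q$-matroid on a space of dimension $n\le3$ is $q$-transversal, and hence representable.
\end{theorem}

\begin{proof}[Proof of \textup{(a)}]
We want many dependent planes that meet pairwise in $0$. Let $K=\mathbb{F}_{q^2}=F(\omega)$ and
\[
H=\begin{pmatrix}1&\omega&0&0\\0&0&1&\omega\end{pmatrix}.
\]
The map $u\mapsto Hu^T=(u_1+u_2\omega,\ u_3+u_4\omega)^T$ is an $F$-linear bijection from $V=F^4$ onto $K^2$, because $1,\omega$ is an $F$-basis of $K$. We identify $V$ with $K^2$ in this way, so that $r=r_H$ assigns to $U$ the $K$-dimension of its $K$-span. Then $r(V)=2$, and $r(\langle x\rangle)=1$ for all $x\ne0$. The one-dimensional $K$-subspaces of $K^2$ are planes over $F$ of rank $1$. There are $q^2+1\ge5$ of them, and any two meet in $0$ and therefore span $V$.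

Suppose that this $q$-matroid is $q$-transversal. By Theorem~\ref{thm:short} it is presented by a family $(X_1,X_2)$. A nonzero vector $x\in X_1\cap X_2$ would avoid neither member and give $r(\langle x\rangle)=0$, so $X_1\cap X_2=0$. A plane is independent if and only if it is a $q$-transversal of the whole family, so by Lemma~\ref{lem:hall}, which here reads \eqref{eq:two}, a plane $U$ is dependent if and only if $U\le X_1$ or $U\le X_2$. Each of the $q^2+1$ dependent planes above lies in $X_1$ or in $X_2$, so some $X_i$ contains two of them, and $X_i=V$. Then every plane is dependent, so there is no partial $q$-transversal of dimension $2$, which contradicts $r(V)=2$.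
\end{proof}

For part (b) we must read a presentation off an abstract rank function. The first ingredient is the space of vectors of rank zero. Note that (R3) and $r\ge0$ give $r(U+W)\le r(U)+r(W)$.

\begin{lemma}\label{lem:loops}
Let $r$ be the rank function of a $q$-matroid on $V$ and $\Lambda=\{x\in V:r(\langle x\rangle)=0\}$. Then $\Lambda$ is a subspace, $r(\Lambda)=0$, and for all $U\le V$
\[
r(U)=r(U+\Lambda)\le\dim(U+\Lambda)-\dim\Lambda .
\]
If $r(V)=n-\dim\Lambda$, then equality holds for all $U$, and the $q$-matroid is presented by $n-\dim\Lambda$ copies of $\Lambda$.
\end{lemma}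

\begin{proof}
By (R1), $0\in\Lambda$. If $x,y\in\Lambda$ then $r(\langle x,y\rangle)\le0+0$, so by (R2) every vector of $\langle x,y\rangle$ lies in $\Lambda$. Summing over a basis of $\Lambda$ gives $r(\Lambda)=0$, and then $r(U)\le r(U+\Lambda)\le r(U)+0$. If $C'$ is a complement of $\Lambda$ in $U+\Lambda$, then $r(U+\Lambda)=r(C'+\Lambda)=r(C')\le\dim C'$, which is the inequality.

Let $r(V)=n-\dim\Lambda=:c$, and let $C$ be a complement of $U+\Lambda$ in $V$. Then
\[
n-\dim\Lambda=r(V)\le r(U+\Lambda)+\dim C=r(U)+n-\dim(U+\Lambda),
\]
so $r(U)\ge\dim(U+\Lambda)-\dim\Lambda$, and equality holds. Write $\mu$ for this value; $\mu=\dim U-\dim(U\cap\Lambda)\le c$. For the family of $c$ copies of $\Lambda$, the terms of the first minimum in Theorem~\ref{thm:formula} are $c$ for $J=\emptyset$ and $\mu+c-|J|$ for $J\ne\emptyset$. If $c\ge1$ the minimum is $\mu$, attained at $J=[c]$; if $c=0$ it is $0=\mu$. So the family has rank function $r$.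
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:converse}\textup{(b)}]
Let $\Lambda$ be as in Lemma~\ref{lem:loops}, so that $r(V)\le n-\dim\Lambda$. For $n\le3$ the rank is $0$, $n$ or $1$, or else $n=3$ and the rank is $2$.

\emph{Rank $0$.} By (R2), $\Lambda=V$, so $r(V)=n-\dim\Lambda$, and the lemma gives the empty family.

\emph{Rank $n$.} The inequality forces $\Lambda=0$, so $r(V)=n-\dim\Lambda$, and the lemma gives $n$ copies of $0$.

\emph{Rank $1$.} If $U\le\Lambda$ then $r(U)=0$. Otherwise $U$ contains a vector $x$ with $r(\langle x\rangle)=1$, so $1\le r(U)\le r(V)=1$. This is the rank function of the family $(\Lambda)$ computed in Section~\ref{sec:intro}.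

\emph{Rank $2$, $n=3$.} Here $\dim\Lambda\le1$. If $\dim\Lambda=1$, then $r(V)=n-\dim\Lambda$, and the lemma gives the family $(\Lambda,\Lambda)$. Let $\Lambda=0$. Every line has rank $1$, and every plane has rank $1$ or $2$. Two distinct planes $D_1,D_2$ span $V$ and meet in a line, so if both had rank $1$, then (R3) would give $r(V)\le1+1-1=1$. Hence at most one plane $D$ has rank $1$. Let $\mathcal{X}=(D,0)$ if $D$ exists and $\mathcal{X}=(0,0)$ otherwise, and compare $r_{\mathcal{X}}$ with $r$. Every line is a $q$-transversal of the member $0$, so $r_{\mathcal{X}}$ is $1$ on lines and at least $1$ on planes. By \eqref{eq:two}, a plane $U$ is a $q$-transversal of $(D,0)$ if and only if $U\ne D$, and every plane is a $q$-transversal of $(0,0)$; so $r_{\mathcal{X}}(D)=1$ if $D$ exists, and $r_{\mathcal{X}}$ is $2$ on all other planes. Finally $r_{\mathcal{X}}(V)=2$, since $\mathcal{X}$ has two members and $V$ has more than one plane. Thus $r_{\mathcal{X}}=r$ on all subspaces. Representability follows from Theorem~\ref{thm:main}.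
\end{proof}

The last case shows where $n\le3$ is used: two planes in $F^3$ share a line, which limits the number of planes of rank $1$ to one. In $F^4$ two planes of rank $1$ may meet in $0$, (R3) then gives only $r(V)\le2$, and the example of part (a) has $q^2+1$ such planes.

\begin{thebibliography}{9}

\bibitem{Rado}
R.~Rado, \emph{A theorem on independence relations}, Quart. J. Math. 13 (1942), 83--89.

\bibitem{Saaltink}
Mark Saaltink, \emph{A theory of $q$-transversals}, arXiv:2503.12201 (2025).

\end{thebibliography}
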